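# Proportional even factorizations: rounding works for two parts and fails for three

## The natural guess: any proportions can be rounded

Take a graph in which every degree is even, and fix proportions $\varepsilon_1+\dots+\varepsilon_k=1$. We want to distribute the edges among $k$ spanning subgraphs, each again with all degrees even, so that the $i$-th one receives the fraction $\varepsilon_i$ of the degree at every vertex, up to unavoidable rounding. The degrees in the parts are even integers, so "up to rounding" should mean "with error less than $2$". Can this always be done? The answer one would first guess is yes. Let us make the question precise and test the guess.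

Graphs are finite and may have loops and multiple edges; a loop contributes $2$ to the degree of its vertex. We write $d_G(v)$ for the degree of $v$ in $G$.

**Definition (even graph, even factor, decomposition).** A graph is *even* if every vertex has even degree. A *factor* of $G$ is a spanning subgraph, and an *even factor* is a factor with all degrees even. The graph $G$ is *edge-decomposed* into factors $G_1,\dots,G_k$ if $E(G)$ is the disjoint union of $E(G_1),\dots,E(G_k)$.

For example, two vertices joined by four parallel edges form an even graph. Any two of the four edges form an even factor, any three do not, and pairing the edges decomposes the graph into two even factors.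

**Conjecture.** Let $\varepsilon_1,\dots,\varepsilon_k\ge 0$ with $\varepsilon_1+\dots+\varepsilon_k=1$. Every even graph $G$ can be edge-decomposed into $k$ even factors $G_1,\dots,G_k$ with $|d_{G_i}(v)-\varepsilon_i d_G(v)|<2$ for every $v\in V(G)$ and $1\le i\le k$.

The conjecture appears in Morteza Hasanvand, "Equitable factorizations of highly edge-connected graphs: complete characterizations", arXiv:2408.16143 (2024). The case $\varepsilon_1=\dots=\varepsilon_k=1/k$ is a theorem of Hilton (1982).

It is convenient to halve everything. For an even graph $G$ and a decomposition into even factors, put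
$$m(v)=\tfrac12 d_G(v),\qquad t_i(v)=\tfrac12 d_{G_i}(v).$$
These *half-degrees* are nonnegative integers with $\sum_i t_i(v)=m(v)$. The requirement becomes $|t_i(v)-\varepsilon_i m(v)|<1$, and since $t_i(v)$ is an integer this says
$$t_i(v)\in\{\lfloor \varepsilon_i m(v)\rfloor,\ \lceil \varepsilon_i m(v)\rceil\}.\tag{1}$$
In particular, if $\varepsilon_i m(v)$ is an integer, then $t_i(v)$ is forced to equal it. We call a vector $\varepsilon$ *good* if every even graph has a decomposition satisfying (1), and *bad* otherwise. The vector $(1)$ is good, since we may take $G_1=G$.

**One vertex with $m$ loops.** Here any set of loops is an even factor, so we only need integers $t_i\in\{\lfloor\varepsilon_i m\rfloor,\lceil\varepsilon_i m\rceil\}$ with sum $m$. Start with all the floors. The missing amount $m-\sum_i\lfloor\varepsilon_i m\rfloor$ is a nonnegative integer, and it is at most $\sum_i(\lceil\varepsilon_i m\rceil-\lfloor\varepsilon_i m\rfloor)$, which is the number of indices with $\varepsilon_i m\notin\mathbb Z$. Raise that many of these floors to ceilings. So the arithmetic at a single vertex is never an obstacle.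

**Two vertices joined by $2m$ parallel edges.** Use the same integers $t_i$ and give $2t_i$ of the edges to $G_i$.

**A cycle.** All half-degrees are $1$, and the only even factors are the empty one and the whole cycle. Give the cycle to some $G_i$ with $\varepsilon_i>0$. Then $|1-\varepsilon_i|<1$. For $j\ne i$ we have $|0-\varepsilon_j|=\varepsilon_j\le 1-\varepsilon_i<1$.

So far the guess survives. It turns out to be correct for $k\le 2$ and wrong for every $k\ge 3$. We first see what can be proved, because the way the proof breaks for three parts shows where to look for a counterexample.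

## Two parts: circulations with integral bounds

We recall two textbook facts.

*Eulerian orientations.* Every even graph can be oriented so that each vertex $v$ has indegree and outdegree $m(v)$, where a loop counts once in each: traverse an Eulerian circuit of each component and orient the edges along it.

*Integral circulations.* A circulation in a directed graph assigns numbers to arcs so that inflow equals outflow at every vertex. We need the integral version of Hoffman's circulation theorem (1960), in this form: *if all lower and upper bounds on the arcs are integers and some real circulation respects them, then some integral circulation respects them.* In the form needed, the proof is short. Among the circulations within the bounds choose one with the fewest non-integral arcs, and suppose there is such an arc. By conservation no vertex meets exactly one non-integral arc (our digraphs have no loops), so, ignoring directions, the non-integral arcs contain a cycle. Push $\delta>0$ around it: add $\delta$ on the arcs traversed forward, subtract $\delta$ on those traversed backward. Conservation is preserved. Increase $\delta$ from $0$ until some arc of the cycle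 first becomes integral. No bound has been violated, because the bounds are integers. There are now fewer non-integral arcs, a contradiction.

**Lemma 1.** Let $H$ be an even graph, $m(v)=d_H(v)/2$, and $\lambda\in[0,1]$. Then $H$ has an even factor $F$ with $d_F(v)/2\in\{\lfloor\lambda m(v)\rfloor,\lceil\lambda m(v)\rceil\}$ for all $v$.

*Proof.* The point is to encode an even factor as a flow, with its half-degree at $v$ as the flow through $v$. Fix an Eulerian orientation of $H$. Replace each vertex $v$ by an arc $v^-\to v^+$, and each oriented edge $u\to v$ by an arc $u^+\to v^-$ (a loop at $v$ becomes $v^+\to v^-$). The bounds are $[0,1]$ on the arcs $u^+\to v^-$ and $[\lfloor\lambda m(v)\rfloor,\lceil\lambda m(v)\rceil]$ on $v^-\to v^+$.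

Put the value $\lambda$ on every arc $u^+\to v^-$ and $\lambda m(v)$ on $v^-\to v^+$. At $v^-$ the inflow is $\lambda m(v)$, since the indegree of $v$ is $m(v)$; at $v^+$ the outflow is $\lambda m(v)$, since the outdegree is $m(v)$. So this is a real circulation within integral bounds, and there is an integral circulation within the same bounds. Let $F$ consist of the edges whose arcs carry $1$. At $v$, both the indegree and the outdegree of $F$ equal the flow $f(v)$ on $v^-\to v^+$. Hence $d_F(v)=2f(v)$ is even, and $f(v)\in\{\lfloor\lambda m(v)\rfloor,\lceil\lambda m(v)\rceil\}$. $\square$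

**The case $k\le2$.** For $k=1$ take $G_1=G$. For $k=2$ apply Lemma 1 with $\lambda=\varepsilon_1$, let $G_1=F$, and let $G_2$ be the complement of $F$ in $G$, which is again an even factor. Then $t_2-\varepsilon_2m=-(t_1-\varepsilon_1 m)$, so $|t_2-\varepsilon_2 m|<1$ as well. Every vector with at most two entries is good.

**Hilton's theorem from Lemma 1.** The equal-weight case also follows, by peeling off one factor at a time. Write $q=\lfloor m/k\rfloor$ and $q'=\lceil m/k\rceil$ at a given vertex. Suppose $r$ factors remain to be chosen and the remaining even graph has half-degree $T$ with $rq\le T\le rq'$; this holds at the start, with $r=k$ and $T=m$. Apply Lemma 1 with $\lambda=1/r$ to get a factor with half-degree $t$. Since $q\le T/r\le q'$ and $q,q'$ are integers, $q\le t\le q'$. The remainder $T-t$ is $\tfrac{r-1}{r}T$ rounded down or up, and $(r-1)q\le\frac{r-1}{r}T\le(r-1)q'$, so $(r-1)q\le T-t\le(r-1)q'$. This happens at all vertices at once, and the process continues until $r=1$, when the remaining graph is the last factor.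

## Nested rounding: which vectors peeling reaches, and where it stops

The obvious plan for $k\ge3$ is to apply Lemma 1 repeatedly. What must be controlled is a rounding of a rounding. For division by an integer this is harmless.

**Nested rounding.** For real $x$ and an integer $r\ge1$,
$$\lfloor\lfloor x\rfloor/r\rfloor=\lfloor x/r\rfloor,\qquad \lceil\lceil x\rceil/r\rceil=\lceil x/r\rceil.\tag{2}$$
Indeed, an integer $g$ satisfies $g\le\lfloor x\rfloor/r$ iff $rg\le\lfloor x\rfloor$ iff $rg\le x$ (as $rg$ is an integer) iff $g\le x/r$. The second identity is the first one applied to $-x$.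

**Theorem 1.** The conjecture holds for $\varepsilon$ if its nonzero entries can be obtained from $(1)$ by optionally replacing $1$ by $(\lambda,1-\lambda)$ with $0<\lambda<1$, and then repeatedly replacing some entry $\varphi$ by $r$ copies of $\varphi/r$ ($r\ge2$ an integer). In particular it holds if the nonzero $\varepsilon_i$ take at most two distinct values. So for $k=3$ it can fail only when $\varepsilon_1,\varepsilon_2,\varepsilon_3$ are positive and pairwise distinct.

*Proof.* Indices with $\varepsilon_i=0$ get the empty factor, with deviation $0$. For the rest we maintain the invariant that a part with entry $\varphi$ is an even factor with half-degrees $T(v)\in\{\lfloor\varphi m(v)\rfloor,\lceil\varphi m(v)\rceil\}$.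

The optional first step is the case $k=2$ above. For an equal split of a part with entry $\varphi$, apply Hilton's theorem to that part: it splits into $r$ even factors with half-degrees $t\in\{\lfloor T/r\rfloor,\lceil T/r\rceil\}$. By (2),
$$\lfloor\varphi m/r\rfloor=\lfloor\lfloor\varphi m\rfloor/r\rfloor\le\lfloor T/r\rfloor\le t\le\lceil T/r\rceil\le\lceil\lceil\varphi m\rceil/r\rceil=\lceil\varphi m/r\rceil ,$$
which is the invariant for $\varphi/r$.

If the nonzero values are $\lambda'$ ($r$ times) and $\mu'$ ($r'$ times), start from $(r\lambda',r'\mu')$, whose sum is $1$, and split each entry equally. If there is only one nonzero value, split $(1)$ equally. For $k=3$, a zero entry or two equal entries leaves at most two distinct nonzero values. $\square$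

For instance, $(\frac12,\frac14,\frac14)$ is good. The simplest candidate for trouble is a vector such as
$$\varepsilon=(\tfrac12,\tfrac13,\tfrac16).$$

**Where peeling stops.** For this vector, look at a vertex with $m=3$, where the targets are $\frac32,1,\frac12$, so $t_2=1$ is forced. Peel $G_1$ first: Lemma 1 allows $t_1=2$. The remainder has half-degree $1$, and $G_2$ should receive the fraction $\frac{1/3}{1/2}=\frac23$ of it. Lemma 1 then permits $t_2=0$, which is wrong. Changing the order does not help. At a vertex with $m=2$ the targets are $1,\frac23,\frac13$, so $t_1=1$ is forced. If $G_2$ is peeled first, $t_2=1$ is allowed; the remainder is $1$, and rounding $\frac34\cdot1$ permits $t_1=0$. If $G_3$ is peeled first, $t_3=1$ is allowed; the remainder is $1$, and rounding $\frac{1/2}{5/6}\cdot1=\frac35$ permits $t_1=0$. In each case the second rounding starts from a remainder that is already off by a fraction, and (2) fails because the second ratio is not the reciprocal of an integer.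

So the guarantee of Lemma 1 is lost. Perhaps a cleverer choice could still succeed. The next two sections show that it cannot, and the same forced values are what we build with: $t_1=1$ when $m=2$, $t_2=1$ when $m=3$, and $t_3=1$ when $m=6$.

## Cut parity, and a gadget that the third factor cannot cross

So far we have used only degree conditions at single vertices. The evenness of the factors has a consequence for sets of vertices.

**Cut parity.** If $F$ is an even graph and $U\subseteq V(F)$, then the number of edges of $F$ between $U$ and its complement is even. Indeed $\sum_{u\in U}d_F(u)$ counts each edge inside $U$ twice and each edge leaving $U$ once, and the sum is even.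

So if only two edges of $G$ leave a set $U$, then in any decomposition into even factors both belong to the same factor.

Now we design. At a vertex $x$ with $m(x)=2$, the factor $G_1$ takes exactly one unit of half-degree, and $G_2$ and $G_3$ compete for the single unit left. At a vertex $w$ with $m(w)=3$, the factor $G_2$ must have exactly one unit. Suppose that all neighbors of $w$ are vertices with $m=2$. If we could force $G_3$ to take the free unit at each of these neighbors, then $G_2$ could not reach $w$. Cut parity supplies the forcing at two neighbors at once.

Take vertices $x,w,y$, three parallel edges $xw$, three parallel edges $yw$, and one edge from each of $x,y$ to an outside vertex $z$. Then $d(x)=d(y)=4$ and $d(w)=6$. The only edges leaving $\{x,w,y\}$ are $zx$ and $zy$, so they lie in the same factor. Which factor can it be? The requirements are $t_1(x)=t_1(y)=1$, $t_2(w)=1$, with $t_2(x),t_2(y),t_3(x),t_3(y),t_3(w)\in\{0,1\}$ and $t_1(w)\in\{1,2\}$.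

*$G_1$ crosses.* Put $zx,zy$, one edge $xw$ and one edge $yw$ in $G_1$, the other two edges $xw$ in $G_2$, and the other two edges $yw$ in $G_3$. The vectors $(t_1,t_2,t_3)$ are $(1,1,0)$ at $x$, $(1,0,1)$ at $y$ and $(1,1,1)$ at $w$. All are allowed.

*$G_2$ crosses.* Put $zx,zy$, one edge $xw$ and one edge $yw$ in $G_2$, and the other four edges in $G_1$. The vectors are $(1,1,0)$ at $x$ and $y$, and $(2,1,0)$ at $w$. All are allowed.

*$G_3$ crosses.* Then $G_3$ has an edge at both $x$ and $y$, so $t_3(x),t_3(y)\ge1$. With $t_1(x)=t_1(y)=1$ and $m=2$, this leaves $t_2(x)=t_2(y)=0$. All edges at $w$ go to $x$ or $y$, so $t_2(w)=0$, which is not allowed.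

It matters that $G_3$ enters through an edge at $z$. In the first configuration $G_3$ consists of two parallel edges $yw$ and misses $x$; only the edges at $z$ are tied together by cut parity.

## Six gadgets at one vertex

One gadget does no harm, since $G_1$ or $G_2$ can cross it. But every edge at $z$ belongs to a gadget, so with $N$ gadgets $m(z)=N$ and $t_3(z)=0$. This contradicts (1) as soon as $N/6\ge1$.

**Theorem 2.** Let $G$ have a vertex $z$ and, for $r=1,\dots,6$, vertices $x_r,y_r,w_r$. The edges are: one edge $zx_r$, one edge $zy_r$, three parallel edges $x_rw_r$, three parallel edges $y_rw_r$. Then $G$ is even, with $d(z)=12$, $d(x_r)=d(y_r)=4$, $d(w_r)=6$. It has no decomposition into even factors $G_1,G_2,G_3$ with $|d_{G_i}(v)-\varepsilon_id_G(v)|<2$ for all $v,i$, where $\varepsilon=(\frac12,\frac13,\frac16)$.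

*Proof.* The degrees are immediate; the graph has $19$ vertices. Suppose such a decomposition exists. All $d_{G_i}(v)$ are even.

**Step 1: the forced values.** From $|d_{G_1}(x_r)-2|<2$ we get $d_{G_1}(x_r)=2$, and likewise $d_{G_1}(y_r)=2$. From $|d_{G_2}(w_r)-2|<2$ we get $d_{G_2}(w_r)=2$. From $|d_{G_3}(z)-2|<2$ we get $d_{G_3}(z)=2$.

**Step 2: $G_3$ crosses some gadget.** By the last equality, for some $r$ one of $zx_r,zy_r$ lies in $G_3$. These are exactly the edges leaving $\{x_r,y_r,w_r\}$, so by cut parity both lie in $G_3$.

**Step 3: $G_2$ starves at $w_r$.** Now $d_{G_3}(x_r)\ge2$. Together with $d_{G_1}(x_r)=2$ and $d_G(x_r)=4$ this gives $d_{G_2}(x_r)=0$. Likewise $d_{G_2}(y_r)=0$. All edges at $w_r$ go to $x_r$ or $y_r$, so $d_{G_2}(w_r)=0$, contradicting Step 1. $\square$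

Six is the right number for this construction. With $N\le5$ gadgets, let $G_1$ cross $t_1$ of them and $G_2$ cross $t_2$ of them as above, where $(t_1,t_2)=(1,0),(1,1),(2,1),(2,2),(3,2)$ for $N=1,\dots,5$. At $z$ the targets are $\frac N2,\frac N3,\frac N6$. One checks $|t_1-\frac N2|\le\frac12$, $|t_2-\frac N3|\le\frac23$ and $|0-\frac N6|\le\frac56$, so (1) holds.

**Remark (a simple bipartite counterexample).** Multiple edges are not essential. Subdivide every edge of $G$ once; the result is a simple bipartite even graph. In an even factor the two edges at a vertex of degree $2$ are both present or both absent, so a decomposition of the subdivision into even factors yields one of $G$ with the same degrees at the original vertices. A decomposition as in the conjecture for the subdivision would give one for $G$, so the subdivision is again a counterexample.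

## Longer ears and a family of bad vectors

In the gadget, two vertices $x$ face one vertex $w$, and $G_2$ starves because nothing is left for it at the $x$'s. Suppose $G_1$ leaves a little more room. Then we should count: the total that $G_2$ can carry at the $x$'s against the total it needs at the $w$'s. With two $x$'s per $w$ the comparison is unfavorable. A chain $x_1,w_1,x_2,\dots,w_{n-1},x_n$ has $n$ of the former and $n-1$ of the latter, a ratio close to $1$. We need all $x_j$ to have the same half-degree $p$, all $w_j$ the same half-degree $q$, and an odd number of edges $x_jw_j$ for each $j$, so that a factor leaving the chain through $zx_1$ and $zx_n$ is consistent with cut parity.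

**Definition (ear).** Let $n\ge2$, $s\ge1$, $p=1+(n-1)s$, $q=1+ns$. An *$(n,s)$-ear at $z$* consists of new vertices $x_1,w_1,x_2,w_2,\dots,w_{n-1},x_n$, single edges $zx_1$ and $zx_n$, and, for $1\le j\le n-1$, $2(n-j)s+1$ parallel edges $x_jw_j$ and $2js+1$ parallel edges $w_jx_{j+1}$. The new vertices meet no other edges.

The degrees are as wanted:
$$d(w_j)=2(n-j)s+1+2js+1=2ns+2=2q,$$
$$d(x_j)=2(j-1)s+1+2(n-j)s+1=2p\quad(2\le j\le n-1),\qquad d(x_1)=d(x_n)=1+2(n-1)s+1=2p.$$
The $(2,1)$-ear is the gadget above. The $(3,2)$-ear has bundles of $9,5,5,9$ edges along the chain $x_1,w_1,x_2,w_2,x_3$; each $x_j$ has degree $10=2\cdot5$ and each $w_j$ has degree $14=2\cdot7$.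

**Lemma 2.** Let an even graph contain an $(n,s)$-ear at $z$ and be decomposed into even factors $G_1,\dots,G_k$. Let $a\ne b$, and let $L,R$ be integers with $t_a(x_j)\ge L$ and $t_b(w_j)\ge R$ for all $j$, and
$$n(p-1-L)<(n-1)R.\tag{3}$$
Then $zx_1,zx_n$ lie in the same factor $G_c$, and $c\in\{a,b\}$.

*Proof.* **Step 1: one factor crosses.** The only edges leaving the ear's set of new vertices are $zx_1$ and $zx_n$, so by cut parity they lie in the same $G_c$. Suppose $c\notin\{a,b\}$.

**Step 2: $G_c$ uses every $x_j$.** For $j\le n-1$ the edges leaving $\{x_1,w_1,\dots,w_{j-1},x_j\}$ are $zx_1$ and the edges $x_jw_j$. The number of these in $G_c$ is even and $zx_1\in G_c$, so $G_c$ contains an edge $x_jw_j$. Also $zx_n\in G_c$. Hence $t_c(x_j)\ge1$ for all $1\le j\le n$.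

**Step 3: count the edges of $G_b$ in the ear.** Since $a,b,c$ are distinct, $t_b(x_j)\le p-t_a(x_j)-t_c(x_j)\le p-1-L$. Since $c\ne b$, neither $zx_1$ nor $zx_n$ is in $G_b$, so every $G_b$-edge meeting the ear's new vertices joins some $x_j$ to some $w_i$. Counting these edges from both sides and halving, $\sum_{j=1}^{n-1}t_b(w_j)=\sum_{j=1}^nt_b(x_j)$. Therefore $(n-1)R\le n(p-1-L)$, contradicting (3). $\square$

**Theorem 3.** Let $k\ge3$ and let $a,b,c$ be distinct indices with $\varepsilon_c>0$. If for some $n\ge2$, $s\ge1$, with $p=1+(n-1)s$, $q=1+ns$,
$$n\bigl(p-1-\lfloor\varepsilon_ap\rfloor\bigr)<(n-1)\lfloor\varepsilon_bq\rfloor,\tag{4}$$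
then the conjecture fails for $\varepsilon$. In particular it fails whenever $\varepsilon_c>0$, $\varepsilon_a\ge\frac{s}{s+1}$ and $\varepsilon_b\ge\frac1{2s+1}$ for some integer $s\ge1$ (for $s=1$: $\varepsilon_a\ge\frac12$, $\varepsilon_b\ge\frac13$).

*Proof.* Attach $N=\lceil1/\varepsilon_c\rceil$ disjoint $(n,s)$-ears to one vertex $z$; this graph is even and $m(z)=N$. In a decomposition as conjectured, $t_i(v)\ge\lfloor\varepsilon_im(v)\rfloor$ for all $i,v$. So Lemma 2 applies to each ear with $L=\lfloor\varepsilon_ap\rfloor$ and $R=\lfloor\varepsilon_bq\rfloor$, because (4) is then (3). All edges at $z$ lie in $G_a$ or $G_b$, so $t_c(z)=0$. But $t_c(z)>\varepsilon_cm(z)-1=\varepsilon_cN-1\ge0$, a contradiction.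

For the last claim take $n=2$, so $p=s+1$ and $q=2s+1$. Then $\lfloor\varepsilon_ap\rfloor\ge s=p-1$, so the left side of (4) is at most $0$, while $\lfloor\varepsilon_bq\rfloor\ge1$ makes the right side at least $1$. $\square$

For every $k\ge3$ the vector with entries $\frac12$, $\frac13$ and $k-2$ copies of $\frac1{6(k-2)}$ satisfies the condition for $s=1$. More generally, every positive vector with $\varepsilon_1\ge\frac12$ and $\varepsilon_2\ge\frac13$ is bad. Together with the case $k\le2$, *the conjecture holds for all $\varepsilon$ exactly when $k\le2$.*

Longer ears do reach further. With $n=3$, $s=2$ we have $p=5$, $q=7$. If $\varepsilon_a\ge\frac35$ and $\varepsilon_b\ge\frac27$, then (4) holds, since its left side is at most $3\cdot1$ and its right side is at least $2\cdot2$. So $(\frac35,\frac27,\frac4{35})$ is bad, although $\frac27<\frac13$ and $\frac35<\frac23$, so the condition with $n=2$ stated in the theorem does not apply to it.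

## A universal bound from Huffman trees

Since $2$ is not enough, how large must the constant be? Peeling loses its exactness, but its errors can be tracked. If a part with weight $\varepsilon_A$ is split by Lemma 1 and a child has weight $\varepsilon_N$, the child inherits the parent's error scaled by $\varepsilon_N/\varepsilon_A$, plus a new error below $1$. The scaling helps only if it is well below $1$. If one weight is close to $1$ and all the small weights are peeled off first, every ratio along the way to the large weight is close to $1$, and the resulting bound on the error grows with $k$. So large weights should be separated early and small ones late. Huffman's rule does this, and the weights along any chain then grow at least like the Fibonacci numbers.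

Let $F_1=F_2=1$ and $F_{j+1}=F_j+F_{j-1}$.

**Theorem 4.** Let $k\ge2$, $\varepsilon_i\ge0$, $\sum\varepsilon_i=1$. Every even graph $G$ can be decomposed into even factors $G_1,\dots,G_k$ with
$$|d_{G_i}(v)-\varepsilon_id_G(v)|<2\sum_{j=1}^{k-1}\frac1{F_j}<6.8\qquad\text{for all }v,i.$$

*Proof.* Indices with $\varepsilon_i=0$ get the empty factor, with error $0$. If only one index is positive, give it all of $G$, again with error $0$. So assume at least two are positive. For a set $A$ of indices write $\varepsilon_A=\sum_{i\in A}\varepsilon_i$.

**Step 1: build the tree.** Start with the singletons $\{i\}$, $\varepsilon_i>0$, and repeatedly merge two current sets of smallest weight, until one set is left. This gives a binary tree whose root is the set of all positive indices, of weight $1$, and whose leaves are the singletons. There are at most $k-1$ mergers, so every leaf has depth at most $k-1$.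

**Step 2: split along the tree.** Let $G_{\text{root}}=G$. For a node $A$ with children $B,C$, apply Lemma 1 to the even graph $G_A$ with $\lambda=\varepsilon_B/\varepsilon_A$ to get $G_B$, and let $G_C$ consist of the remaining edges of $G_A$. Write $t_A$ for the half-degrees of $G_A$. Then $|t_B-\lambda t_A|<1$, and $t_C-(1-\lambda)t_A=-(t_B-\lambda t_A)$ also has absolute value below $1$. Since $1-\lambda=\varepsilon_C/\varepsilon_A$, for $N\in\{B,C\}$ the triangle inequality gives
$$|t_N-\varepsilon_Nm|\le\Bigl|t_N-\frac{\varepsilon_N}{\varepsilon_A}t_A\Bigr|+\frac{\varepsilon_N}{\varepsilon_A}|t_A-\varepsilon_Am|<1+\frac{\varepsilon_N}{\varepsilon_A}|t_A-\varepsilon_Am|.\tag{5}$$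

**Step 3: add up the errors along a chain.** Let $\{i\}=A_0\subset A_1\subset\dots\subset A_d=\text{root}$ be the chain of ancestors of a leaf, $1\le d\le k-1$, and let $e_j=|t_{A_j}-\varepsilon_{A_j}m|$. Dividing (5) by the weight of the child,
$$\frac{e_j}{\varepsilon_{A_j}}<\frac1{\varepsilon_{A_j}}+\frac{e_{j+1}}{\varepsilon_{A_{j+1}}}\qquad(0\le j\le d-1).$$
The root has $e_d=0$, since $t_{\text{root}}=m$. Summing, and multiplying by $\varepsilon_i$,
$$|t_i-\varepsilon_im|<\sum_{j=0}^{d-1}\frac{\varepsilon_i}{\varepsilon_{A_j}}.$$

**Step 4: weights grow like Fibonacci numbers.** We claim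
$$\varepsilon_{A_j}\ge\varepsilon_{A_{j-1}}+\varepsilon_{A_{j-2}}\qquad(2\le j\le d).\tag{6}$$
Let $S$ be the set with which $A_{j-1}$ is merged to form $A_j$. At the moment $A_{j-1}$ was created, $A_{j-2}$ was one of the two smallest current sets, so every current set other than the two being merged had weight at least $\varepsilon_{A_{j-2}}$. The set $S$ is disjoint from $A_{j-1}$, hence is a nonempty union of such other sets, and $\varepsilon_S\ge\varepsilon_{A_{j-2}}$. This proves (6).

Now $\varepsilon_{A_0}=F_1\varepsilon_i$ and $\varepsilon_{A_1}\ge\varepsilon_{A_0}=F_2\varepsilon_i$, so (6) and induction give $\varepsilon_{A_j}\ge F_{j+1}\varepsilon_i$ for $0\le j\le d$. Therefore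
$$|t_i-\varepsilon_im|<\sum_{j=1}^{d}\frac1{F_j}\le\sum_{j=1}^{k-1}\frac1{F_j},$$
and multiplying by $2$ gives the first inequality of the theorem.

**Step 5: the numerical bound.** The first eleven terms are
$$1+1+\tfrac12+\tfrac13+\tfrac15+\tfrac18+\tfrac1{13}+\tfrac1{21}+\tfrac1{34}+\tfrac1{55}+\tfrac1{89}<3.342.$$
For $j\ge2$ we have $F_j\le2F_{j-1}$, so $F_{j+1}=F_j+F_{j-1}\ge\frac32F_j$. With $F_{12}=144$, a geometric series gives $\sum_{j\ge12}1/F_j\le\frac{1}{144}\cdot\frac1{1-2/3}=\frac3{144}<0.021$. The full sum is below $3.4$, and twice it is below $6.8$. $\square$

The bound is $2$ for $k=2$ and $4$ for $k=3$. For $(\frac12,\frac13,\frac16)$ the tree merges $\frac16$ and $\frac13$ into $\frac12$, then merges the two halves. Step 3 bounds the half-degree errors by $1$ for the entry $\frac12$, by $1+\frac{1/3}{1/2}=\frac53$ for $\frac13$, and by $1+\frac{1/6}{1/2}=\frac43$ for $\frac16$.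

## No constant below 3 for three or more parts

Lemma 2 does not assume condition (1). It only uses lower bounds $L$ and $R$. So we can weaken the tolerance and ask how far we may go while $t_a(x_j)\ge L$, $t_b(w_j)\ge R$ and (3) still hold for some ear. The tightest useful choice is $L=p-n+1$ and $R=n-1$: then (3) reads $n(n-2)<(n-1)^2$, which holds with a margin of exactly $1$.

**Theorem 5.** Let $k\ge3$ and $C<3$. There are positive $\varepsilon_1,\dots,\varepsilon_k$ with sum $1$ and an even graph $G$ such that every decomposition of $G$ into even factors $G_1,\dots,G_k$ has $|d_{G_i}(v)-\varepsilon_id_G(v)|>C$ for some $v,i$.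

Let us first see a case with concrete numbers: $k=3$, $C=2.4$, so that half-degrees may deviate by at most $D=1.2$. Take $\varepsilon=(0.735,\,0.26,\,0.005)$ and $(2,2)$-ears, which have $p=3$, $q=5$. If all deviations are at most $D$, then $t_1(x_j)\ge2.205-1.2>1$, so $t_1(x_j)\ge2$, and $t_2(w_1)\ge1.3-1.2>0$, so $t_2(w_1)\ge1$. With $L=2$, $R=1$, condition (3) is $2\cdot0<1$. So $G_3$ crosses no ear. With $241$ ears, $0.005\cdot241=1.205>1.2$, and $t_3(z)=0$ deviates by too much.

*Proof of Theorem 5.* Increasing $C$ only strengthens the claim, so assume $C\ge2$. Put $D=C/2\in[1,\frac32)$.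

**Step 1: choose $n$ and a target $\tau$ for $G_2$ at the $w_j$.** We will have $\varepsilon_2q=\tau$. To force $t_2(w_j)\ge n-1$ we need $\tau-D>n-2$. To force $t_1(x_j)\ge p-n+1$ we will need the entries other than $\varepsilon_1$ to contribute less than $n-D$ at $x_j$; the contribution of $\varepsilon_2$ there is $\tau p/q\approx\tau\frac{n-1}n$. So we need $\tau$ with
$$n-2+D<\tau<\frac{n(n-D)}{n-1}.$$
Such $\tau$ exists iff the following is positive:
$$\frac{n(n-D)}{n-1}-(n-2+D)=\frac{n^2-nD-(n^2-3n+2)-(n-1)D}{n-1}=\frac{3n-2-(2n-1)D}{n-1}.$$
This is positive iff $D<\frac{3n-2}{2n-1}=\frac32-\frac1{2(2n-1)}$. Since $D<\frac32$, some $n\ge2$ satisfies this. Fix such an $n$ and $\tau$. Note $\tau>n-2+D\ge n-1>0$.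

**Step 2: choose $s$ and the weights.** For $s\ge1$ let $p=1+(n-1)s$, $q=1+ns$. As $s\to\infty$ we have $p,q\to\infty$ and $p/q\to\frac{n-1}n$, so $\tau p/q\to\tau\frac{n-1}n<n-D$. Fix $s$ so large that $p\ge n$, $\tau<q$ and $\tau p/q<n-D$. Put $\varepsilon_2=\tau/q\in(0,1)$. Choose $\eta>0$ with $\varepsilon_2+\eta<1$ and $(\varepsilon_2+\eta)p<n-D$. Set $\varepsilon_1=1-\varepsilon_2-\eta>0$, and let $\varepsilon_3,\dots,\varepsilon_k>0$ have sum $\eta$. Let $G$ consist of a vertex $z$ with $N$ disjoint $(n,s)$-ears, where $N\varepsilon_3>D$.

**Step 3: $G_3$ crosses no ear.** Suppose all deviations are at most $C$, that is, $|t_i(v)-\varepsilon_im(v)|\le D$ for all $i,v$. Then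
$$t_1(x_j)\ge\varepsilon_1p-D=p-(\varepsilon_2+\eta)p-D>p-n,\qquad t_2(w_j)\ge\varepsilon_2q-D=\tau-D>n-2.$$
These are integers, so $t_1(x_j)\ge L:=p-n+1$ and $t_2(w_j)\ge R:=n-1$. Since
$$n(p-1-L)=n(n-2)<(n-1)^2=(n-1)R,$$
Lemma 2 with $a=1$, $b=2$ shows that all edges at $z$ lie in $G_1$ or $G_2$.

**Step 4: contradiction at $z$.** Hence $t_3(z)=0$, and $|t_3(z)-\varepsilon_3m(z)|=\varepsilon_3N>D$, against the assumption. $\square$

For $k=3$, call $C$ admissible if for every $\varepsilon$ every even graph has a decomposition into even factors with all deviations less than $C$. Theorem 5 shows that no $C<3$ is admissible, and Theorem 4 shows that $4$ is. So the infimum of admissible constants lies in $[3,4]$. The arguments here determine neither this infimum nor a complete list of good vectors.
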